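# Cohen–Macaulay lattice ideals of maximal regularity

## 1. Maximal regularity forces quadrics: two theorems

**Theorem 1.** Let $\Bbbk$ be an arbitrary field, let $S=\Bbbk[x_1,\dots,x_n]$ with its standard grading, and let $\mathcal L\subseteq\mathbb Z^n$ be a lattice of rank $r$, all of whose vectors are perpendicular to $(1,\dots,1)$. Suppose that the lattice ideal $I=I_{\mathcal L}\subseteq S$ is nondegenerate and Cohen–Macaulay. If $r\ge 2$ and
$$\operatorname{reg} I=\deg I-r+1,$$
then all minimal generators of $I$ have degree $2$.

**Theorem 2.** Let $I=I_{\mathcal L}$ be a nondegenerate Cohen–Macaulay lattice ideal as in Theorem 1, with $r\ge 2$.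

1. The equality $\operatorname{reg} I=\deg I-r+1$ holds if and only if $\deg I\le r+2$. In that case exactly one of the following holds:
   - (i) $\deg I=r+1$, and $I$ has a $2$-linear resolution, with $\beta_i(S/I)=r\binom ri-\binom r{i+1}$ for $1\le i\le r$;
   - (ii) $\deg I=r+2$, the ring $S/I$ is Gorenstein, $\operatorname{reg} I=3$, $\beta_r(S/I)=1$ (in degree $r+2$), and for $1\le i\le r-1$ the $i$-th syzygy module of $S/I$ is generated in degree $i+1$, with $\beta_i(S/I)=r\binom ri-\binom r{i+1}-\binom r{i-1}$.
2. If $\operatorname{reg} I\ge 4$, then $\operatorname{reg} I\le \deg I-2r+2$. For every $r\ge2$ this bound is attained by some $I$ with $\operatorname{reg} I=4$.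

Both cases (i) and (ii) occur for every $r\ge 2$.

Theorem 1 proves a conjecture stated in Preston Cranford, Alan Peng, Vijay Srinivasan, "Projective toric varieties of codimension 2 with maximal Castelnuovo–Mumford regularity", arXiv:2106.12667 (2021). The conjecture assumes $\operatorname{char}\Bbbk=0$; that hypothesis turns out not to be needed.

Let us unpack the words. For $\mathbf u\in\mathbb Z^n$ write $\mathbf u=\mathbf u^+-\mathbf u^-$ with $\mathbf u^{\pm}\in\mathbb Z^n_{\ge0}$ of disjoint supports.

**Definition (lattice ideal).** The lattice ideal of $\mathcal L$ is $I_{\mathcal L}=\langle x^{\mathbf u^+}-x^{\mathbf u^-}:\mathbf u\in\mathcal L\rangle$. Since $\mathcal L\perp(1,\dots,1)$, the two monomials have equal degree, so the ideal is homogeneous. Its codimension is $r$ (shown in Section 2). It is *nondegenerate* if it contains no nonzero linear form, and *Cohen–Macaulay* if $S/I_{\mathcal L}$ is a Cohen–Macaulay ring.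

For example, $\mathcal L=\mathbb Z(1,-2,1)$ gives $\langle x_1x_3-x_2^2\rangle$, and $\mathcal L=\mathbb Z(m,-m)$ gives $\langle x_1^m-x_2^m\rangle$. The second example is not prime for $m\ge2$. If $m=p=\operatorname{char}\Bbbk$, it is $\langle (x_1-x_2)^p\rangle$ and not even radical.

**Definition (degree, regularity).** $\deg I$ is the multiplicity of $S/I$. If $b_i$ is the largest degree of a minimal generator of the $i$-th module in the minimal graded free resolution of $I$ (with $i=0$ for the generators of $I$), then $\operatorname{reg} I=\max_i(b_i-i)$.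

In particular the generators of $I$ have degree at most $\operatorname{reg} I$. For nondegenerate Cohen–Macaulay ideals such as ours, $\operatorname{reg} I\le\deg I-\operatorname{codim} I+1$ (Eisenbud–Goto); a proof in our setting falls out in Section 3. So the theorem is about the extremal case. It says that ideals whose regularity is as large as the degree permits are nevertheless generated in the lowest possible degree. Theorem 2 explains this: equality in the bound forces the degree, and hence the regularity, to be very small. Beyond $\operatorname{reg} I=3$ there is a gap, because a stronger bound takes over.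

## 2. Lattice ideals and their fine grading

Fix $I=I_{\mathcal L}$, put $A=S/I$ and $\Gamma=\mathbb Z^n/\mathcal L$. Write $e_1,\dots,e_n$ for the standard basis of $\mathbb Z^n$, and $[a]\in\Gamma$ for the class of $a\in\mathbb Z^n$. Grade $S$ by $\Gamma$ with $\deg x_i=[e_i]$. Because $\mathcal L\perp(1,\dots,1)$, sending $[e_i]\mapsto 1$ defines a homomorphism $\Gamma\to\mathbb Z$, so the $\Gamma$-grading refines the standard one. Each generator $x^{\mathbf u^+}-x^{\mathbf u^-}$ is $\Gamma$-homogeneous, since $[\mathbf u^+]=[\mathbf u^-]$. Hence $I$ and $A$ are $\Gamma$-graded.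

**Claim.** $I$ is the kernel of the ring map $S\to\Bbbk[\Gamma]$, $x_i\mapsto[e_i]$, into the group algebra.

The generators of $I$ clearly go to $0$. Conversely, the kernel is $\Gamma$-homogeneous. In degree $\gamma$, the space $S_\gamma$ has the monomials $x^a$ with $[a]=\gamma$ as a basis, and all of these map to the one basis element $\gamma$ of $\Bbbk[\Gamma]$. So the kernel in degree $\gamma$ consists of the combinations with coefficient sum $0$, and it is spanned by differences $x^a-x^b$ with $[a]=[b]=\gamma$. For such $a,b$ the vector $\mathbf u=a-b$ lies in $\mathcal L$, and $x^a-x^b=x^{c}(x^{\mathbf u^+}-x^{\mathbf u^-})$, where $c$ is the componentwise minimum of $a$ and $b$. So it lies in $I$.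

Thus $A\subseteq\Bbbk[\Gamma]$ is the span of the classes of monomials, and two facts follow at once.

- **(F1)** Every nonzero $\Gamma$-homogeneous element of $A$ is a nonzero scalar times a monomial.
- **(F2)** Every monomial is a nonzerodivisor on $A$, because it is a unit in $\Bbbk[\Gamma]$.

These two facts are all we shall use about lattice ideals. They replace the property of being a domain, which $A$ need not have, since $\Gamma$ may have torsion.

*The codimension.* Inverting the monomials in $A$ gives $\Bbbk[\Gamma]$. Write $\Gamma\cong\mathbb Z^{n-r}\oplus T$ with $T$ finite; then $\Bbbk[\Gamma]$ is a finite free module over a Laurent polynomial ring in $n-r$ variables, so it has dimension $n-r$. The minimal primes of $A$ contain no nonzerodivisors, hence no monomials. Passing from the domain $A/P$ ($P$ a minimal prime) to its localization at a nonzero element does not change the dimension, which is a transcendence degree over $\Bbbk$. So $\dim A=n-r$, that is, $\operatorname{codim} I=r$. Put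
$$D=\dim A=n-r.$$
We have $D\ge1$, since $\mathcal L$ lies in the hyperplane perpendicular to $(1,\dots,1)$.

**Example.** For $\mathcal L=\mathbb Z(m,-m)$ we have $\Gamma\cong\mathbb Z\oplus\mathbb Z/m$ via $[e_1]\mapsto(1,0)$, $[e_2]\mapsto(1,1)$. The ring $A=\Bbbk[x_1,x_2]/(x_1^m-x_2^m)$ has the basis $x_1^ax_2^b$ with $0\le b<m$. These monomials have the pairwise distinct degrees $(a+b,\,b \bmod m)$.

## 3. Reading degree and regularity off the $h$-vector

From now on $I$ is nondegenerate and Cohen–Macaulay. We first recall what we need, for a nonzero finitely generated graded $S$-module $M$ with Hilbert series $H_M(t)=\sum_d\dim_\Bbbk M_d\,t^d$ and $\operatorname{codim}M=n-\dim M$.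

- **(T1)** (Auslander–Buchsbaum) $\operatorname{pd} M=n-\operatorname{depth} M$.
- **(T2)** $\operatorname{Ext}^i_S(M,S)=0$ for $i<\operatorname{codim} M$.
- **(T3)** (Depth lemma) If $0\to M'\to M\to M''\to0$ is exact with all three modules nonzero, then $\operatorname{depth}M''\ge\min(\operatorname{depth}M,\operatorname{depth}M'-1)$.
- **(T4)** If $\Bbbk$ is infinite and $\operatorname{depth} M\ge d$, there is an $M$-regular sequence of $d$ linear forms. Dividing $M$ by a linear nonzerodivisor multiplies $H_M$ by $1-t$.
- **(T5)** $\dim M$ is the order of the pole of $H_M$ at $t=1$. If this order is $d$, the degree of $M$ is the value of $(1-t)^dH_M(t)$ at $t=1$.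
- **(T6)** If a linear form $\ell\ne0$ is a nonzerodivisor on $M$, then reducing the minimal free resolution of $M$ modulo $\ell$ gives the minimal free resolution of $M/\ell M$ over $S/\ell$.

We write $\beta_{i,j}(M)=\dim_\Bbbk\operatorname{Tor}_i^S(M,\Bbbk)_j$ for the number of minimal generators of degree $j$ in step $i$ of the minimal resolution, and $\beta_i=\sum_j\beta_{i,j}$. A Cohen–Macaulay quotient $S/I$ of codimension $r$ is *Gorenstein* if $\beta_r(S/I)=1$.

*Reduction to infinite $\Bbbk$.* For a field extension $K/\Bbbk$ the ideal $I\cdot K[x]$ is generated by the same binomials, so it is the lattice ideal of $\mathcal L$ over $K$. Since $K$ is flat over $\Bbbk$, Hilbert functions and graded Betti numbers are unchanged. Hence so are codimension, degree, regularity, generator degrees, nondegeneracy (a statement about the Hilbert function in degree $1$), projective dimension (and so, by (T1), the Cohen–Macaulay property), and the Gorenstein property. We therefore assume that $\Bbbk$ is infinite.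

*The Artinian reduction.* By (T4) there is an $A$-regular sequence of $D$ linear forms. They are linearly independent in $S$. Dividing by them turns $S$ into a polynomial ring $R$ in $n-D=r$ variables, and $A$ into an algebra $B=R/\bar I$ of dimension $0$. By (T6), $A$ over $S$ and $B$ over $R$ have the same graded Betti numbers. Put $h_i=\dim_\Bbbk B_i$ and let $s$ be the largest index with $h_s\neq0$.

By (T4), $H_A(t)=h(t)/(1-t)^D$ with $h(t)=\sum_{i=0}^sh_it^i$, so by (T5) $\deg I=h(1)=\sum_ih_i$. Clearly $h_0=1$. Since $I$, hence $\bar I$ (same Betti numbers), contains no linear form, $h_1=r$; so $s\ge1$. Since $B$ is generated by $B_1$, $B_i=0$ implies $B_{i+1}=0$; so $h_i\ge1$ for $0\le i\le s$.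

*The regularity is $s+1$.* We compute $\operatorname{Tor}^R_i(B,\Bbbk)$ as the homology of the Koszul complex on the variables $y_1,\dots,y_r$ of $R$ with coefficients in $B$. Its $i$-th term in degree $i+j$ is a sum of $\binom ri$ copies of $B_j$, which vanishes for $j>s$. So $\beta_{i,j}(B)=0$ for $j>i+s$. On the other hand, the homology at $i=r$ in degree $r+s$ is $\{b\in B_s: y_kb=0\text{ for all }k\}=B_s\ne0$. So $\max\{j-i:\beta_{i,j}(A)\ne0\}=s$, and it is attained at $i=r\ge1$. The $i$-th module in the resolution of $I$ is the $(i+1)$-st in that of $A$, so $\operatorname{reg} I=s+1$.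

Now compare: $\deg I-r+1=2+\sum_{i=2}^sh_i$ and $\operatorname{reg} I=s+1=2+(s-1)$. The sum $\sum_{i=2}^sh_i$ has $s-1$ terms, each at least $1$. So $\operatorname{reg} I\le\deg I-r+1$, and
$$\operatorname{reg} I=\deg I-r+1\iff h_i=1\ \text{ for all } 2\le i\le s. \tag{1}$$

The extremal ideals are exactly those with $h=(1,r)$ or $h=(1,r,1,\dots,1)$.

## 4. Codimension one and a family of cyclic lattices

*Codimension one.* Let $\mathcal L=\mathbb Z\mathbf u$ and $m=|\mathbf u^+|$. For $k\ge1$ the binomial $x^{k\mathbf u^+}-x^{k\mathbf u^-}$ is divisible by $x^{\mathbf u^+}-x^{\mathbf u^-}$, so $I$ is principal, generated in degree $m$, and $\operatorname{reg} I=m=\deg I$. Equality holds in the bound every time, with $h=(1,1,\dots,1)$, whatever $m\ge2$ is. So the hypothesis $r\ge2$ in Theorem 1 is necessary: take $\langle x_1^m-x_2^m\rangle$ with $m\ge3$.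

*Cyclic lattices.* Let $r\ge2$ and $N\ge r+1$, name the variables $x_0,\dots,x_r$, and set
$$\mathcal L_{r,N}=\ker\big(\mathbb Z^{r+1}\to\mathbb Z\oplus\mathbb Z/N,\quad e_j\mapsto(1,j),\ 0\le j\le r\big).$$
The image has rank $1$, so $\mathcal L_{r,N}$ has rank $r$. The first component shows $\mathcal L_{r,N}\perp(1,\dots,1)$. We may identify $\Gamma$ with the image. Since $N\ge r+1$, the variables have distinct degrees in $\Gamma$, so a nonzero linear form has nonzero image in $\Bbbk[\Gamma]$; thus $I$ is nondegenerate. Here $D=1$, and $x_0$ is a nonzerodivisor by (F2), so $A$ is Cohen–Macaulay. By (F1), $\dim_\Bbbk A_i$ is the number of degrees of monomials of standard degree $i$. The sums of $i$ elements of $\{0,\dots,r\}$ are exactly $0,1,\dots,ir$, so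
$$\dim_\Bbbk A_i=\min(ir+1,N),\qquad h_i=\dim_\Bbbk A_i-\dim_\Bbbk A_{i-1}. \tag{2}$$

Let us try $r=2$ by hand.

For $N=3$, formula (2) gives dimensions $1,3,3,\dots$ and $h=(1,2)$. Comparing the classes of the quadratic monomials modulo $3$, we find $x_0^2-x_1x_2$, $x_0x_1-x_2^2$ and $x_0x_2-x_1^2$ in $I$. Up to sign they are the $2\times2$ minors of
$$M=\begin{pmatrix}x_0&x_1&x_2\\x_1&x_2&x_0\end{pmatrix}. \tag{3}$$
Let $J$ be the ideal of these minors. Then $J+\langle x_0\rangle=\langle x_0,x_1^2,x_1x_2,x_2^2\rangle$ has codimension $3$, so $J$ has codimension $2$. By the Hilbert–Burch theorem, $0\to S(-3)^2\to S(-2)^3\to S$ resolves $S/J$, which is Cohen–Macaulay. Reducing modulo $x_0$, we see that its $h$-vector is $(1,2)$. So $J\subseteq I$ have the same Hilbert function, and $J=I$. Here $\deg I=3$, $\operatorname{reg} I=2=3-2+1$: equality, three quadrics.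

For $N=4$ the dimensions are $1,3,4,4,\dots$, so $h=(1,2,1)$, $\deg I=4$, $\operatorname{reg} I=3=4-2+1$: equality again. The ideal contains $J=\langle x_0^2-x_2^2,\ x_0x_2-x_1^2\rangle$. Adding $x_0$ gives $\langle x_0,x_2^2,x_1^2\rangle$ of codimension $3$, so $J$ is a complete intersection of codimension $2$ with $h$-vector $(1,2,1)$; hence $J=I$. Two quadrics, and no cubic although $\operatorname{reg} I=3$. In characteristic $2$ the first generator is a square, so $A$ is not reduced.

For $N=5$, $h=(1,2,2)$, $\deg I=5$, $\operatorname{reg} I=3<4$. The numerator of $H_A$ over $(1-t)^3$ is $(1+2t+2t^2)(1-t)^2=1-t^2-2t^3+2t^4$. The coefficient of $t^3$ is $-\beta_{1,3}+\beta_{2,3}=-2$, so $I$ needs at least two cubic generators. Quadratic generation is thus not automatic in codimension $2$.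

For $N=6$, $h=(1,2,2,1)$, $\deg I=6$, $\operatorname{reg} I=4<5$.

In these examples $h=(1,2,1,1)$ does not occur.

## 5. The shape $h=(1,r,1,\dots,1)$ does not by itself give quadrics

The natural first attempt is to stay in $B$: we know the whole Hilbert function $h=(1,r,1,\dots,1)$ by (1), so try to deduce where $\bar I$ has generators. If $s=1$ this works: $\bar I_1=0$ and $\bar I_2=R_2$, so $\bar I=R_{\ge2}$ is generated by quadrics. For $s\ge2$ it stops. The ideal
$$\langle y^2,\ yz,\ z^{s+1}\rangle\subset\Bbbk[x,y,z]$$
is nondegenerate and Cohen–Macaulay ($x$ is a nonzerodivisor on the quotient, and the dimension is $1$). Its $h$-vector is $(1,2,1,\dots,1)$ with last index $s$, as one sees from the basis $1,y,z,z^2,\dots,z^s$ of the Artinian reduction. So it has the same $h$-vector as our hypothetical extremal ideal, and it has a minimal generator of degree $s+1\ge3$.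

Adding that $A$ be reduced does not help either. Let $f\in\Bbbk[x,y]$ be a product of $s+1$ pairwise non-proportional linear forms, with $s\ge 2$. Consider the $s+1$ points of $\mathbb P^2$ on the line $z=0$ where $f=0$, together with the point $(0:0:1)$. Their ideal is
$$\langle z,f\rangle\cap\langle x,y\rangle=\langle xz,\,yz,\,f\rangle .$$
Indeed, if $az+bf\in\langle x,y\rangle$, then $az\in\langle x,y\rangle$, since $f\in\langle x,y\rangle$; hence $a\in\langle x,y\rangle$. As an intersection of the ideals of points it has a Cohen–Macaulay quotient of dimension $1$: a linear form vanishing at none of the points is a nonzerodivisor. The quotient has a basis consisting of $z^k$ ($k\ge1$) and a basis of $\Bbbk[x,y]/(f)$, so its dimension is $1$ in degree $0$ and $1+\min(d+1,s+1)$ in degree $d\ge1$. Taking first differences, $h=(1,2,1,\dots,1)$ with last index $s$. The form $f$ is a minimal generator of degree $s+1$.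

So two separate things go wrong in general. For $s\ge3$ the $h$-vector $(1,r,1,\dots,1)$ can occur. For $s=2$ the $h$-vector $(1,r,1)$, though symmetric, may come with cubic generators. What the last example lacks is (F2): $z\cdot x=0$ there, so a variable is a zero divisor. In passing to $B$ we threw away (F1) and (F2), and we must use them in $A$ itself.

## 6. The mirror module $\operatorname{Ext}^r_S(A,S)$ and its elements of lowest degree

Put $E=\operatorname{Ext}^r_S(A,S)$. It is an $A$-module, since $I$ annihilates it. We compute its Hilbert series, and find that its numerator is $h$ read backwards.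

Let $F_\bullet$ be the minimal $\mathbb Z$-graded free resolution of $A$. Since $A$ is Cohen–Macaulay, $\operatorname{pd}A=n-D=r$ by (T1), so $F_\bullet$ has length $r$. Write $F_i^*=\operatorname{Hom}_S(F_i,S)$. The cohomology of $F_\bullet^*$ is $\operatorname{Ext}^i_S(A,S)$. It vanishes for $i<r$ by (T2), and for $i>r$ by the length. So the dual complex
$$0\to F_0^*\to F_1^*\to\dots\to F_r^*\to E\to0$$
is exact. Its matrices are transposes of matrices with entries in the maximal ideal, so it is the minimal free resolution of $E$, with $F_i^*$ in position $r-i$. In particular $\operatorname{pd}E\le r$ and $\operatorname{depth}E\ge n-r=D$.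

Write $H_A(t)=K(t)/(1-t)^n$ with $K(t)=\sum_{i,j}(-1)^i\beta_{i,j}(A)t^j=h(t)(1-t)^r$. A summand $S(-j)$ of $F_i$ becomes $S(j)$ in position $r-i$, so
$$H_E(t)=\frac{\sum_{i,j}(-1)^{r-i}\beta_{i,j}(A)t^{-j}}{(1-t)^n}=\frac{(-1)^rK(t^{-1})}{(1-t)^n}.$$
Now $K(t^{-1})=h(t^{-1})(1-t^{-1})^r=(-1)^rt^{-r}(1-t)^rh(t^{-1})$. With $h^*(t)=\sum_{i=0}^sh_{s-i}t^i=t^sh(t^{-1})$ we get
$$H_E(t)=t^{-r-s}\,\frac{h^*(t)}{(1-t)^D}. \tag{4}$$
So $E$ lives in degrees $\ge-(r+s)$, and $\dim_\Bbbk E_{-(r+s)}=h_s\ge1$.

Here is why this should help. Suppose some $w\in E_{-(r+s)}$ has zero annihilator in $A$. Then $a\mapsto aw$ embeds $A(r+s)$ in $E$, so $\dim E_{-(r+s)+1}\ge\dim A_1$. By (4) this reads $Dh_s+h_{s-1}\ge D+r$. If $h=(1,r,1,\dots,1)$ with $s\ge3$, then $h_s=h_{s-1}=1$ and we get $1\ge r$, a contradiction. If $h=(1,r,1)$, then $A(r+2)$ and $E$ have equal Hilbert series, so the embedding is an isomorphism, and the resolution of $A$ becomes self-dual. Both defects of Section 5 would be repaired at once.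

Everything depends on finding $w$. In a domain this is Stanley's argument. Our $A$ need not be a domain, and then the choice of $w$ matters, as the smallest case shows.

**Example.** Let $r=2$, $N=3$, with $M$ as in (3). Dualizing the Hilbert–Burch resolution, $E$ is the cokernel of $M:S(2)^3\to S(3)^2$. It is generated by $g_1,g_2$ in degree $-3=-(r+s)$, with the relations given by the columns:
$$x_0g_1+x_1g_2=0,\qquad x_1g_1+x_2g_2=0,\qquad x_2g_1+x_0g_2=0.$$
Adding them gives $(x_0+x_1+x_2)(g_1+g_2)=0$. So $w=g_1+g_2$, a nonzero element of lowest degree, is killed by the nonzero element $x_0+x_1+x_2$ of $A$. This happens over every field. But $g_1+g_2$ is not homogeneous for the fine grading: the first relation forces the $\mathbb Z/3$-degrees of $g_1$ and $g_2$ to differ by $1$. The homogeneous elements of lowest degree are the multiples of $g_1$ and of $g_2$. For $w=g_1$ the quotient $E/Ag_1$ is generated by $g_2$ with relations $x_0g_2=x_1g_2=x_2g_2=0$, so it is $\Bbbk(3)$. Its Hilbert series $t^{-3}$ is $H_E-H_{A(3)}=t^{-3}\frac{(2+t)-(1+2t)}{1-t}$, exactly what an embedding of $A(3)$ requires.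

So the way out is this: choose $w$ to be $\Gamma$-homogeneous. Its annihilator is then $\Gamma$-homogeneous, so by (F1) it is zero unless it contains a monomial, and monomials can be shown to act injectively on $E$.

## 7. Embedding $A(r+s)$ in $\operatorname{Ext}^r_S(A,S)$

**Proposition 3.** Let $I$ be a nondegenerate Cohen–Macaulay lattice ideal over an infinite field, with the notation above. For $0\le i\le s$,
$$h_0+h_1+\dots+h_i\ \le\ h_s+h_{s-1}+\dots+h_{s-i}. \tag{5}$$
If $h_i=h_{s-i}$ for all $i$, then $\operatorname{Ext}^r_S(A,S)\cong A(r+s)$; in particular, $A$ is then Gorenstein.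

This is Stanley's argument for Cohen–Macaulay domains, with "domain" replaced by (F1) and (F2). Section 6 has supplied $\operatorname{depth}E\ge D$ and formula (4).

**Step 1: $E$ carries a $\Gamma$-grading.** We need this in order to speak of $\Gamma$-homogeneous $w$. Choose finitely many $\Gamma$-homogeneous generators of $A$ and map a $\Gamma$-graded free module onto it. The kernel is a $\Gamma$-graded submodule of a finitely generated free module, hence finitely generated by homogeneous elements. Repeating this, we obtain a resolution of $A$ by finitely generated $\Gamma$-graded free modules with homogeneous maps. Applying $\operatorname{Hom}_S(-,S)$ turns a free module on a generator of degree $\gamma$ into one on a generator of degree $-\gamma$, and the maps stay homogeneous. So the cohomology $E$ is $\Gamma$-graded, as a module over the $\Gamma$-graded ring $A$. Through $\Gamma\to\mathbb Z$ the same resolution is a $\mathbb Z$-graded free resolution, so the $\Gamma$-grading of $E$ refines its usual $\mathbb Z$-grading.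

**Step 2: every monomial is a nonzerodivisor on $E$.** This is what will make annihilators vanish. A product of injective maps is injective, so it suffices to treat one variable $x_i$. By (F2) there is an exact sequence
$$0\to A(-1)\xrightarrow{\ x_i\ }A\to A/x_iA\to0 .$$
Since $x_i$ is a nonzerodivisor, $\dim A/x_iA\le D-1$, so $\operatorname{codim}(A/x_iA)\ge r+1$ and $\operatorname{Ext}^r_S(A/x_iA,S)=0$ by (T2). The long exact sequence contains
$$\operatorname{Ext}^r_S(A/x_iA,S)\to\operatorname{Ext}^r_S(A,S)\xrightarrow{\ x_i\ }\operatorname{Ext}^r_S(A(-1),S),$$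
so multiplication by $x_i$ is injective on $E$.

**Step 3: an element of lowest degree with zero annihilator.** This produces the embedding. The space $E_{-(r+s)}$ is nonzero by (4), and by Step 1 it is a direct sum of $\Gamma$-graded pieces. So we may choose a nonzero $\Gamma$-homogeneous $w\in E_{-(r+s)}$. If $a=\sum_\gamma a_\gamma\in A$ satisfies $aw=0$, then the $a_\gamma w$ lie in different $\Gamma$-degrees, so each is $0$; thus $\operatorname{Ann}_A(w)$ is a $\Gamma$-homogeneous ideal. If it were nonzero, it would contain a nonzero homogeneous element, hence by (F1) a monomial. That contradicts Step 2, because $w\ne0$. So $\operatorname{Ann}_A(w)=0$, and with $C=E/Aw$ there is an exact sequence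
$$0\to A(r+s)\xrightarrow{\ \cdot w\ }E\to C\to0,\qquad H_C(t)=t^{-r-s}\,\frac{h^*(t)-h(t)}{(1-t)^D}. \tag{6}$$

**Step 4: the symmetric case.** This proves the second assertion. If $h^*=h$, then $H_C=0$, so $C=0$ and $E\cong A(r+s)$. Then $E$ has one minimal generator. Since $F_\bullet^*$ is the minimal resolution of $E$ and ends in $F_r^*$, the rank of $F_r$ is $1$, so $A$ is Gorenstein. In (5) both sides are equal. If conversely $C=0$, then $h^*=h$ by (6), so from now on we may assume $C\neq0$.

**Step 5: $C$ is Cohen–Macaulay of dimension $D-1$.** This lets us remove the denominator in (6) and keep nonnegativity. Since $h^*(1)=h(1)$, the numerator of $H_C$ vanishes at $t=1$, so the pole at $t=1$ has order at most $D-1$ and $\dim C\le D-1$ by (T5). By (T3), $\operatorname{depth}C\ge\min(\operatorname{depth}E,\operatorname{depth}A-1)\ge\min(D,D-1)=D-1$. Since depth is at most dimension, both are $D-1$.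

**Step 6: the inequalities.** By (T4), divide $C$ by a $C$-regular sequence of $D-1$ linear forms. The result is a module of finite length with Hilbert series
$$(1-t)^{D-1}H_C(t)=t^{-r-s}c(t),\qquad c(t)=\frac{h^*(t)-h(t)}{1-t}.$$
So $c(t)$ has nonnegative coefficients. Multiplying a series by $1/(1-t)$ forms partial sums, so the coefficient of $t^i$ in $c(t)$ is $\sum_{j=0}^i(h_{s-j}-h_j)$. Its nonnegativity is (5). $\blacksquare$

As noted in Section 6, the bare embedding of Step 3 gives $Dh_s+h_{s-1}\ge D+r$. The gain of Steps 5 and 6 is that (5) for $i=1$ reads $h_s+h_{s-1}\ge1+r$, with no $D$ in it. This form is what part 2 of Theorem 2 uses.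

## 8. Proof of quadratic generation

Let $r\ge2$ and $\operatorname{reg} I=\deg I-r+1$. As explained in Section 3 we may take $\Bbbk$ infinite. By (1), $h=(1,r,1,\dots,1)$, with $h_i=1$ for $2\le i\le s$, and $s\ge1$.

**Step 1: $s\ge3$ is impossible.** If $s\ge3$, then $s-1\ge2$, so $h_s=h_{s-1}=1$. Inequality (5) with $i=1$ gives $1+r\le2$, contradicting $r\ge2$.

**Step 2: $s=1$.** Then $h_1=r$ and $h_2=0$, so $\bar I_1=0$ and $\bar I_2=R_2$. Thus $\bar I=R_{\ge2}$ is generated in degree $2$. Since $\beta_{1,j}(A)=\beta_{1,j}(B)$, so is $I$.

**Step 3: self-duality of the resolution for $s=2$.** Here $h=(1,r,1)$ is symmetric, so $E\cong A(r+2)$ by Proposition 3. The complex $F_\bullet^*$ resolves $E$ minimally, so $F_\bullet^*(-r-2)$ is a minimal free resolution of $A$, as $F_\bullet$ is. A summand $S(-j)$ of $F_i$ gives the summand $S(j)(-r-2)=S(-(r+2-j))$ in position $r-i$. By uniqueness of minimal resolutions,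
$$\beta_{i,j}(A)=\beta_{r-i,\,r+2-j}(A)\qquad\text{for all } i,j. \tag{7}$$

**Step 4: a lower bound on degrees of syzygies.** We claim
$$\beta_{i,j}(A)=0\quad\text{whenever } i\ge1 \text{ and } j\le i. \tag{8}$$
For $i=1$ this says that $I$ has no generators of degree $\le1$, which is nondegeneracy. In a minimal resolution, a basis element of $F_{i+1}$ maps to a nonzero combination of basis elements of $F_i$ with coefficients of positive degree. So the smallest generator degree of $F_{i+1}$ exceeds that of $F_i$ by at least $1$, and (8) follows by induction on $i$. This argument uses only nondegeneracy, so (8) holds for every $s$.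

**Step 5: no generators of degree $\ge3$ when $s=2$.** Let $j\ge3$. By (7), $\beta_{1,j}(A)=\beta_{r-1,\,r+2-j}(A)$. Here $r-1\ge1$, because $r\ge2$, and $r+2-j\le r-1$. So the right side is $0$ by (8). Since $I$ has no generators of degree $\le 1$ either, all minimal generators of $I$ have degree $2$. This proves Theorem 1. $\blacksquare$

The hypothesis $r\ge2$ enters twice: in Step 1, and in Step 5. For $r=1$, Step 5 would compare $\beta_{1,j}$ with $\beta_{0,3-j}$, and $\beta_{0,0}=1$ would permit a cubic generator, as in $\langle x_1^3-x_2^3\rangle$.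

## 9. Betti numbers, the gap, and sharpness

Now we prove Theorem 2, again with $\Bbbk$ infinite for part 1 and for the inequality in part 2. The examples below exist over every field.

**Step 1: equality holds exactly when $\deg I\le r+2$.** If equality holds, Step 1 of Section 8 gives $s\le2$. So by (1) $h=(1,r)$ or $h=(1,r,1)$, and $\deg I$ is $r+1$ or $r+2$. Conversely, let $\deg I\le r+2$. Then $1+r+\sum_{i=2}^sh_i\le r+2$, so $\sum_{i=2}^s h_i\le1$. All these terms are at least $1$, so there is at most one, and either $h=(1,r)$ with $\operatorname{reg} I=2=\deg I-r+1$, or $h=(1,r,1)$ with $\operatorname{reg} I=3=\deg I-r+1$. The two cases have different degrees, so exactly one occurs.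

**Step 2: the resolution when $h=(1,r)$.** Here $s=1$. By Section 3, $\beta_{i,j}(A)\ne0$ implies $j\le i+1$; by (8), for $i\ge1$, it implies $j\ge i+1$. So $F_i=S(-i-1)^{\beta_i}$ for $1\le i\le r$, which is to say that $I$ has a $2$-linear resolution. The numerator $K(t)=h(t)(1-t)^r$ gives
$$1+\sum_{i=1}^r(-1)^i\beta_it^{i+1}=(1+rt)(1-t)^r .$$
The coefficient of $t^{i+1}$ on the right is $(-1)^{i+1}\binom r{i+1}+(-1)^ir\binom ri$, so $\beta_i=r\binom ri-\binom r{i+1}$. This is case (i).

**Step 3: the resolution when $h=(1,r,1)$.** Here $s=2$ and $\operatorname{reg} I=3$. By Proposition 3, $A$ is Gorenstein, and (7) and (8) hold. By (7) with $i=0$, and since $F_0=S$, we get $F_r=S(-r-2)$; so $\beta_r=1$, in degree $r+2$. Let $1\le i\le r-1$ and $\beta_{i,j}(A)\ne0$. By (8), $j\ge i+1$. By (7), $\beta_{r-i,\,r+2-j}(A)\ne0$ with $r-i\ge1$, so (8) gives $r+2-j\ge r-i+1$, that is, $j\le i+1$. Hence $j=i+1$: the $i$-th syzygy module is generated in degree $i+1$. Now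
$$1+\sum_{i=1}^{r-1}(-1)^i\beta_it^{i+1}+(-1)^rt^{r+2}=(1+rt+t^2)(1-t)^r .$$
For $1\le i\le r-1$ the term $t^{r+2}$ does not interfere with $t^{i+1}$. The coefficient of $t^{i+1}$ on the right is $(-1)^{i+1}\binom r{i+1}+(-1)^ir\binom ri+(-1)^{i-1}\binom r{i-1}$. So $\beta_i=r\binom ri-\binom r{i+1}-\binom r{i-1}$. This is case (ii), and part 1 is proved.

As a check against Section 4: for $r=2$, case (i) gives $\beta_1=4-1=3$ and $\beta_2=2$, and case (ii) gives $\beta_1=4-1-1=2$ and $\beta_2=1$, in agreement with $N=3$ and $N=4$.

**Step 4: the gap.** Let $\operatorname{reg} I=s+1\ge4$. Then $s\ge3$, so the indices $0,1,s-1,s$ are distinct. By (5) with $i=1$, $h_{s-1}+h_s\ge1+r$. The remaining indices $2,\dots,s-2$ number $s-3$, and each contributes at least $1$. So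
$$\deg I\ \ge\ (1+r)+(s-3)+(1+r)=2r+s-1=2r-2+\operatorname{reg} I,$$
which is the inequality $\operatorname{reg} I\le\deg I-2r+2$ of part 2.

**Step 5: everything occurs.** We show that both cases of part 1 occur and that the bound of part 2 is attained, for every $r\ge2$ and over every field. By Section 4 the ideals of the cyclic lattices $\mathcal L_{r,N}$ with $N\ge r+1$ are nondegenerate and Cohen–Macaulay of codimension $r$, and their $h$-vectors are the first differences of $\min(ir+1,N)$ by (2).

- For $N=r+1$ the dimensions are $1,r+1,r+1,\dots$, so $h=(1,r)$. This is case (i).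
- For $N=r+2$ we have $2r+1\ge r+2$, so the dimensions are $1,r+1,r+2,r+2,\dots$ and $h=(1,r,1)$. This is case (ii).
- For $N=2r+2$ we have $2r+1<N\le3r+1$, so the dimensions are $1,r+1,2r+1,2r+2,2r+2,\dots$ and $h=(1,r,r,1)$. Here $\deg I=2r+2$ and $\operatorname{reg} I=4=\deg I-2r+2$, so the bound of part 2 is attained.

This completes the proof of Theorem 2. $\blacksquare$
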